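\title{Value sets of o-polynomials: a counterexample to a conjecture of Ding and Tang}

\begin{abstract}
Let $q=2^m$. For an o-polynomial $f$ over $\mathbb{F}_q$, the value sets of the polynomials $f(x)+bx+c$ with $b\neq 0$ all have $q/2$ elements. There are $2(q-1)$ distinct such sets when $f$ is a translation monomial $(ax)^{2^h}$, and Ding and Tang conjectured that there are $q(q-1)$ for every other o-polynomial. We show that the conjecture holds for $m=2,3$ and fails for every $m\ge 4$. The counterexample is an explicit o-polynomial with $f(x+1)=f(x)+1$. It has at most $q(q-2)/2+2$ distinct value sets, and exactly that many when $m\ge 15$.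
\end{abstract}

\section{Introduction}

Throughout, $m\ge 2$ and $q=2^m$. We write $\operatorname{Tr}(x)=x+x^2+\dots+x^{2^{m-1}}$ for the absolute trace of $\mathbb{F}_q$, and $\sqrt{x}=x^{q/2}$ for the inverse of the automorphism $x\mapsto x^2$. Every function $\mathbb{F}_q\to\mathbb{F}_q$ is given by exactly one polynomial of degree less than $q$, and we identify the two.

\begin{definition}\label{def:opoly}
A polynomial $f\in\mathbb{F}_q[x]$ of degree less than $q$ is an \emph{o-polynomial} if
\begin{itemize}
\item[(1)] $f$ permutes $\mathbb{F}_q$ and $f(0)=0$;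
\item[(2)] for every $s\in\mathbb{F}_q$, the function $f_s$ given by $f_s(0)=0$ and $f_s(x)=\bigl(f(x+s)+f(s)\bigr)/x$ for $x\neq0$ permutes $\mathbb{F}_q$.
\end{itemize}
\end{definition}

In characteristic $2$ the signs $+$ and $-$ agree, so $f_s(x)$ is the slope of the chord that joins the points $(s,f(s))$ and $(s+x,f(s+x))$ of the graph of $f$. Condition (2) says that the $q-1$ chords through a point of the graph take each nonzero slope exactly once. For $b\in\mathbb{F}_q^*$ let
\[
V_b=V_b(f)=\{f(x)+bx : x\in\mathbb{F}_q\}.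
\]
The line $y=bx+t$ meets the graph exactly when $t\in V_b$, so $V_b$ records which lines of slope $b$ are chords. It is known that these are half of the lines of slope $b$; here is the reason.

\begin{lemma}\label{lem:two}
Let $f$ be an o-polynomial and $b\in\mathbb{F}_q^*$. Then $x\mapsto f(x)+bx$ takes each of its values exactly twice. In particular $|V_b|=q/2$.
\end{lemma}

\begin{proof}
Fix $s$. For $x\ne0$, the equation $f(s+x)+b(s+x)=f(s)+bs$ says that $f_s(x)=b$. Since $f_s$ is a permutation and $f_s(0)=0\neq b$, exactly one $x\neq 0$ satisfies it.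
\end{proof}

The value set of $f(x)+bx+c$ is $V_b+c$. We call these sets the \emph{blocks} of $f$ and put
\[
\mathcal{B}_f=\{V_b+c : b\in\mathbb{F}_q^*,\ c\in\mathbb{F}_q\},
\]
where repeated blocks are counted once. So $\mathcal{B}_f$ is a family of $q/2$-subsets of $\mathbb{F}_q$ that is closed under translation, and the first thing to ask about it is its size. There are $q(q-1)$ pairs $(b,c)$, so $|\mathcal{B}_f|\le q(q-1)$, with equality exactly when no two pairs give the same block. For one family the count is known and is far smaller.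

\begin{example}\label{ex:trans}
A \emph{translation monomial} is $f(x)=(ax)^{2^h}$ with $a\in\mathbb{F}_q^*$, $1\le h<m$ and $\gcd(h,m)=1$. It is additive, so $f_s(x)=a^{2^h}x^{2^h-1}$ for every $s$, and this is a permutation because $\gcd(2^h-1,2^m-1)=2^{\gcd(h,m)}-1=1$. Thus $f$ is an o-polynomial. Each $V_b$ is the image of an additive map, hence a subgroup of index $2$, and it has only two translates. A subgroup of index $2$ has the form $\{y:\operatorname{Tr}(\gamma y)=0\}$ for a unique $\gamma\ne0$. For $V_b$ this $\gamma$ satisfies $0=\operatorname{Tr}(\gamma (ax)^{2^h}+\gamma bx)=\operatorname{Tr}\bigl((\gamma^{2^{m-h}}a+\gamma b)x\bigr)$ for all $x$, so $b=a\gamma^{2^{m-h}-1}$, and the subgroup determines $b$. Hence $|\mathcal{B}_f|=2(q-1)$. For $q=4$ and $f=x^2$ we have $V_b=\{0,b^2\}$, and the six blocks are all the $2$-subsets of $\mathbb{F}_4$.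
\end{example}

The collapse from $q(q-1)$ to $2(q-1)$ has a visible cause, namely additivity. Without it there is no evident reason why a set of $q/2$ intercepts should be fixed by a translation, or be a translate of the set that belongs to another slope. This suggests a dichotomy, which was posed in \cite{DT}.

\begin{quote}
\textbf{Conjecture} (Ding and Tang \cite{DT})\textbf{.} \emph{If $f$ is an o-polynomial over $\mathbb{F}_q$ that is not a translation monomial, then $|\mathcal{B}_f|=q(q-1)$.}
\end{quote}

We show that the conjecture holds exactly for $m\in\{2,3\}$. The gap in the heuristic is that $f$ can be compatible with a single translation without being additive. Choose $\kappa\in\mathbb{F}_q$ with $\operatorname{Tr}(\kappa)=1$ and let $N(x)=x^2+x+\kappa$. Since $\operatorname{Tr}(x^2+x)=0$, every value of $N$ on $\mathbb{F}_q$ has trace $1$ and is nonzero. Define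
\begin{equation}\label{eq:fk}
f_\kappa(x)=\sqrt{x}+\frac{1}{N(x)}+\frac{1}{N(x)^2}+\frac1\kappa+\frac1{\kappa^2}.
\end{equation}

\begin{theorem}\label{thm:counter}
For every $m\ge2$, $f_\kappa$ is an o-polynomial over $\mathbb{F}_q$ with $f_\kappa(x+1)=f_\kappa(x)+1$. If $m\ge4$, then $f_\kappa$ is not a translation monomial, and
\[
|\mathcal{B}_{f_\kappa}|\le \frac{q(q-2)}{2}+2<q(q-1).
\]
\end{theorem}

\begin{theorem}\label{thm:small}
The conjecture holds for $q=4$ (vacuously) and for $q=8$. Moreover, for every $q\ge8$ the o-polynomial $x^{q-2}$ has exactly $q(q-1)$ blocks.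
\end{theorem}

\begin{theorem}\label{thm:exact}
If $m\ge15$, then $|\mathcal{B}_{f_\kappa}|=\dfrac{q(q-2)}{2}+2$.
\end{theorem}

Section~\ref{sec:prelim} explains how a symmetry of $f$ produces repeated blocks and shows this over $\mathbb{F}_{16}$. The hard part of Theorem~\ref{thm:counter} is that $f_\kappa$ is an o-polynomial, and Section~\ref{sec:counter} proves this on the unit circle of $\mathbb{F}_{q^2}$, where the symmetry is conjugation. Section~\ref{sec:small} proves Theorem~\ref{thm:small}. Section~\ref{sec:exact} proves Theorem~\ref{thm:exact} by counting points on a plane curve.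

\section{Determinants, stabilizers and symmetry}\label{sec:prelim}

We use three elementary facts. Let $H=\{y\in\mathbb{F}_q:\operatorname{Tr}(y)=0\}$.
\begin{itemize}
\item[(T1)] The trace is additive, maps onto $\mathbb{F}_2$ and satisfies $\operatorname{Tr}(x^2)=\operatorname{Tr}(x)$. So $|H|=q/2$, and $H=\{z^2+z:z\in\mathbb{F}_q\}$, because $z\mapsto z^2+z$ is additive with kernel $\{0,1\}$ and image inside $H$.
\item[(T2)] For $A,B\neq0$, the polynomial $AX^2+BX+C$ has a root in $\mathbb{F}_q$ if and only if $\operatorname{Tr}(AC/B^2)=0$. Indeed, $X=(B/A)Z$ turns it into $(B^2/A)(Z^2+Z+AC/B^2)$.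
\item[(T3)] The sum $\sum_{x\in\mathbb{F}_q}x^i$ equals $1$ if $i>0$ and $q-1$ divides $i$, and equals $0$ for all other $i\ge0$.
\end{itemize}

Definition~\ref{def:opoly} singles out the point $s$. A symmetric form is easier to verify. For a function $f$ on $\mathbb{F}_q$ let
\[
\Delta_f(a,b,c)=f(a)(b+c)+f(b)(c+a)+f(c)(a+b),
\]
the determinant of the matrix with rows $(1,a,f(a))$, $(1,b,f(b))$, $(1,c,f(c))$. Adding a function $\lambda x+\nu$ to $f$ is a column operation and does not change $\Delta_f$.

\begin{lemma}\label{lem:det}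
Let $f(0)=0$. Then $f$ is an o-polynomial if and only if (i) $f$ is injective and (ii) $\Delta_f(a,b,c)\neq0$ for all distinct $a,b,c\in\mathbb{F}_q$.
\end{lemma}

\begin{proof}
The function $f_c$ is a permutation if and only if $f_c(x)\ne0$ for $x\neq0$ and $f_c$ is injective on $\mathbb{F}_q^*$. The first condition for all $c$ is (i). For distinct $a,b,c$, the equation $f_c(a+c)=f_c(b+c)$ reads $(f(a)+f(c))(b+c)=(f(b)+f(c))(a+c)$, which is $\Delta_f(a,b,c)=0$. So the second condition for all $c$ is (ii).
\end{proof}

Consider the $q+2$ vectors $(1,x,f(x))$, $(0,1,0)$, $(0,0,1)$ in $\mathbb{F}_q^3$. The determinant of a triple of them is $\Delta_f(a,b,c)$, $f(a)+f(b)$, $a+b$ or $1$. So (i) and (ii) say that any three of the vectors are linearly independent. In projective terms, the graph of $f$ and the points at infinity of the two axes form a \emph{hyperoval}, a set of $q+2$ points no three of which are collinear.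

To count blocks, let $T_b=\{d\in\mathbb{F}_q: V_b+d=V_b\}$. This is an additive subgroup of $\mathbb{F}_q$, the stabilizer of $V_b$ under translations.

\begin{lemma}\label{lem:stab}
Let $f$ be an o-polynomial.
\begin{itemize}
\item[(a)] $|\mathcal{B}_f|\le\sum_{b\neq0}q/|T_b|$, with equality if the groups $T_b$ are pairwise distinct.
\item[(b)] If $f(x+a)=f(x)+a'$ for all $x$, where $a\neq0$, then $a'+ab\in T_b$ for every $b\neq 0$, and $|\mathcal{B}_f|\le q^2/2<q(q-1)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $V_b+c=V_b+c'$ if and only if $c+c'\in T_b$, so the slope $b$ gives $q/|T_b|$ blocks. The stabilizer of $V_b+c$ is again $T_b$, so a block common to the slopes $b$ and $b'$ forces $T_b=T_{b'}$.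

(b) From $f(x+a)+b(x+a)=f(x)+bx+(a'+ab)$ we get $V_b+(a'+ab)=V_b$. Here $a'\neq0$ since $f$ is injective. The $q-2$ slopes $b\notin\{0,a'/a\}$ have $a'+ab\neq 0$ and give at most $q/2$ blocks each, and the slope $a'/a$ gives at most $q$. The total is at most $q^2/2$.
\end{proof}

So any o-polynomial whose graph is preserved by one nonzero translation of the plane, and which is not a translation monomial, refutes the conjecture. We look at $f_\kappa$ in the first field where it has this property.

\begin{example}\label{ex:16}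
Let $\mathbb{F}_{16}=\mathbb{F}_2(\alpha)$ with $\alpha^4=\alpha+1$, and write elements as bit strings in the basis $\alpha^3,\alpha^2,\alpha,1$. The powers $\alpha^4,\dots,\alpha^{14}$ are
\[
0011,\ 0110,\ 1100,\ 1011,\ 0101,\ 1010,\ 0111,\ 1110,\ 1111,\ 1101,\ 1001 .
\]
We have $\operatorname{Tr}(1)=0$ and $\operatorname{Tr}(\alpha^2)=\operatorname{Tr}(\alpha)=\alpha+\alpha^2+\alpha^4+\alpha^8=0$, so the trace is the first bit and $\kappa=\alpha^3$ is allowed. Then $\kappa^{-1}+\kappa^{-2}=\alpha^{12}+\alpha^9=0101$. The square root is additive, with $\sqrt{\alpha}=\alpha^8$, $\sqrt{\alpha^2}=\alpha$ and $\sqrt{\alpha^3}=\alpha^9$. For the eight elements $x$ with last bit $0$ and $f=f_\kappa$, formula \eqref{eq:fk} gives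
\[
\begin{array}{c|cccccccc}
x&0000&0010&0100&0110&1000&1010&1100&1110\\ \hline
\sqrt{x}&0000&0101&0010&0111&1010&1111&1000&1101\\
N&\alpha^{3}&\alpha^{11}&\alpha^{12}&\alpha^{14}&\alpha^{6}&\alpha^{9}&\alpha^{7}&\alpha^{13}\\
N^{-1}+N^{-2}&0101&0110&0100&0110&0010&0011&0111&0111\\
f&0000&0110&0011&0100&1101&1001&1010&1111\\
f+\alpha x&0000&0010&1011&1000&1110&1110&0001&0000
\end{array}
\]
The function is not additive, since $f(\alpha)+f(\alpha^2)=0101\neq0100=f(\alpha+\alpha^2)$. Replacing $x$ by $x+1$ fixes $N$, adds $1$ to $f$, and adds $1+\alpha=0011$ to $f+\alpha x$. Hence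
\[
V_\alpha=\{0000,0011\}\cup\{0001,0010\}\cup\{1000,1011\}\cup\{1101,1110\},
\]
a union of four cosets of $\{0,1+\alpha\}$, with each value taken twice. There is no further symmetry. An element $d\in T_\alpha$ lies in $V_\alpha$ because $0\in V_\alpha$, and $d=0001$, $1000$, $1101$ fail because $1000+0001=1001$ and $0001+1101=1100$ are not in $V_\alpha$. So $T_\alpha=\{0,1+\alpha\}$, and the slope $\alpha$ gives $8$ blocks instead of $16$. Theorem~\ref{thm:counter} bounds the total by $114$, against the conjectured $240$.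
\end{example}

\section{The counterexample}\label{sec:counter}

\subsection{A hyperoval over the unit circle}

A direct expansion of $\Delta_{f_\kappa}(a,b,c)$ mixes square roots with six denominators. We change the model of $\mathbb{F}_q^3$ so that the determinant becomes a symmetric function of three variables. On $\mathbb{F}_{q^2}$ write $\bar z=z^q$. The fixed field of this conjugation is $\mathbb{F}_q$. Let $\mu=\{u: u\bar u=1\}$ be the unit circle, and let
\[
[z,w]=z\bar w+\bar z w\in\mathbb{F}_q ,
\]
an alternating $\mathbb{F}_q$-bilinear form that plays the role of the $2\times2$ determinant on the plane $\mathbb{F}_{q^2}$. For $v,w\in\mu$ we have $\bar v=1/v$, so $[v,w]=(v^2+w^2)/(vw)$, which is nonzero when $v\neq w$.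

Take a function $g:\mu\to\mathbb{F}_q$ and consider the vectors $(u,g(u))$ and $(0,1)$ in the three-dimensional space $\mathbb{F}_{q^2}\times\mathbb{F}_q$. Expanding along the last coordinate, the determinant of $(u,g(u))$, $(v,g(v))$, $(0,1)$ is $[u,v]\neq0$, and the determinant of three vectors of the first kind is
\[
D(u,v,w)=g(u)[v,w]+g(v)[w,u]+g(w)[u,v].
\]
So we want $D\neq0$ on distinct triples. The model has a built-in symmetry. If $g(\bar u)=g(u)$, then the linear map $(z,t)\mapsto(\bar z,t)$ permutes the vectors and fixes $(1,g(1))$ and $(0,1)$. When these two vectors serve as the points at infinity, the map becomes the translation we are looking for, as Section~\ref{sub:back} shows. We take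
\[
g(u)=1+u^5+\bar u^5 .
\]

\begin{proposition}\label{prop:key}
For this $g$ and distinct $u,v,w\in\mu$, we have $D(u,v,w)\neq0$.
\end{proposition}

\begin{proof}
Let $e_1,e_2,e_3$ be the elementary symmetric functions of $u,v,w$. The brackets lie in $\mathbb{F}_q$, so $D=S+P+\bar P$ with
\[
S=[v,w]+[w,u]+[u,v],\qquad P=u^5[v,w]+v^5[w,u]+w^5[u,v].
\]
We express both through $e_1,e_2,e_3$, using $[v,w]=u(v^2+w^2)/e_3$ and its cyclic shifts.

The sum $u(v^2+w^2)+v(w^2+u^2)+w(u^2+v^2)$ equals $e_1e_2-3e_3$, and $(u+v)(v+w)(w+u)$ equals $e_1e_2-e_3$. In characteristic $2$ these agree, so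
\[
S=\frac{e_1e_2+e_3}{e_3}=\frac{(u+v)(v+w)(w+u)}{e_3}\neq0 .
\]
Since $\bar e_1=u^{-1}+v^{-1}+w^{-1}=e_2/e_3$, we also have $S=1+y$ with $y=e_1\bar e_1\in\mathbb{F}_q$.

In $P$ the numerator is a square:
\[
P=\frac{u^6(v^2+w^2)+v^6(w^2+u^2)+w^6(u^2+v^2)}{e_3}=\frac{A^2}{e_3},
\]
where $A=u^3(v+w)+v^3(w+u)+w^3(u+v)$. From $u^2e_2=u^3(v+w)+ue_3$ and its cyclic shifts we get $(u^2+v^2+w^2)e_2=A+e_1e_3$. As $u^2+v^2+w^2=e_1^2$, this gives $A=e_1(e_1e_2+e_3)=e_1e_3S$. Hence $P=pS^2$ with $p=e_1^2e_3$, and $p\bar p=y^2$ because $e_3\bar e_3=1$.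

Therefore $D=S\bigl(1+S(p+\bar p)\bigr)$. Suppose $D=0$ and put $\pi=Sp$. Then $\pi+\bar\pi=1$ and $\pi\bar\pi=S^2y^2=y^4+y^2$, so $\pi$ is a root of
\[
X^2+X+y^4+y^2=(X+y^2)(X+y^2+1).
\]
Both roots lie in $\mathbb{F}_q$. So $\bar\pi=\pi$ and $\pi+\bar\pi=0$, a contradiction.
\end{proof}

\begin{remark}
The proof shows what the exponent $5$ does. For $g=1+u^j+\bar u^j$ with $j$ odd, the numerator of $P$ is the square of $A_j=u^{(j+1)/2}(v+w)+\cdots$. We have $A_1=2e_2=0$, so $j=1$ gives $D=S$, the same as $g=1$. We have $A_3=e_3S$, so for $j=3$ the element $\pi=Se_3$ has norm $S^2$, and the argument yields no contradiction. For $j=5$ the extra factor $e_1$ makes the norm $(y^2+y)^2$, which has trace $0$, while by (T2) an element with $\pi+\bar\pi=1$ must have a norm of trace $1$.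
\end{remark}

\subsection{Return to affine coordinates}\label{sub:back}

\begin{proposition}\label{prop:opoly}
For every $m\ge2$, $f_\kappa$ is an o-polynomial with $f_\kappa(x+1)=f_\kappa(x)+1$.
\end{proposition}

\begin{proof}
Let $\delta$ be a root of $X^2+X+\kappa$. Since $\operatorname{Tr}(\kappa)=1$, (T2) gives $\delta\in\mathbb{F}_{q^2}\setminus\mathbb{F}_q$, so $\bar\delta=\delta+1$ and $\delta\bar\delta=\kappa$. We parametrize the circle by projecting the affine line $\{t+\delta:t\in\mathbb{F}_q\}$ onto it. On this line conjugation is $t\mapsto t+1$. The norm of $t+\delta$ is $(t+\delta)(t+\bar\delta)=N(t)$. Put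
\[
\rho_t=\sqrt{N(t)}=t+\sqrt t+\sqrt\kappa\in\mathbb{F}_q^*,\qquad u_t=\frac{t+\delta}{\rho_t}\in\mu .
\]
Since $1$ and $\delta$ are linearly independent over $\mathbb{F}_q$, no two of the elements $t+\delta$ $(t\in\mathbb{F}_q)$ and $1$ are proportional over $\mathbb{F}_q$, so the $u_t$ and $1$ are pairwise distinct. Expanding gives $[t+\delta,s+\delta]=(t+s)(\delta+\bar\delta)=t+s$ and $[t+\delta,1]=\delta+\bar\delta=1$. Hence
\begin{equation}\label{eq:brackets}
[u_t,u_s]=\frac{t+s}{\rho_t\rho_s},\qquad [u_t,1]=\frac1{\rho_t}.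
\end{equation}

Rescale the vector $(u_t,g(u_t))$ to $(t+\delta,\eta(t))$, where $\eta(t)=\rho_t\,g(u_t)$. To compute $\eta$, let $p_j=(t+\delta)^j+(t+\bar\delta)^j$. The two bases have sum $1$ and product $N=N(t)$, so $p_j=p_{j-1}+Np_{j-2}$ with $p_0=0$ and $p_1=1$. This gives $p_2=1$, $p_3=1+N$, $p_4=1$ and $p_5=1+N+N^2$. Since $g(u_t)=1+p_5/\rho_t^5$ and $\rho_t^4=N^2$,
\[
\eta(t)=\rho_t+\frac{p_5}{N^2}=t+\sqrt t+\sqrt\kappa+1+\frac1{N(t)}+\frac1{N(t)^2}=f_\kappa(t)+t+\text{constant}.
\]
By \eqref{eq:brackets}, for distinct $a,b,c\in\mathbb{F}_q$,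
\[
D(u_a,u_b,u_c)=\frac{\Delta_\eta(a,b,c)}{\rho_a\rho_b\rho_c}=\frac{\Delta_{f_\kappa}(a,b,c)}{\rho_a\rho_b\rho_c},
\]
and, since $g(1)=1$, for $a\neq b$,
\[
D(u_a,u_b,1)=\frac{\eta(a)+\eta(b)+a+b}{\rho_a\rho_b}=\frac{f_\kappa(a)+f_\kappa(b)}{\rho_a\rho_b}.
\]
Both are nonzero by Proposition~\ref{prop:key}. As $N(0)=\kappa$, we have $f_\kappa(0)=0$, so Lemma~\ref{lem:det} applies. The symmetry follows from $N(x+1)=N(x)$ and $\sqrt{x+1}=\sqrt x+1$.
\end{proof}

With $g=1$ the same computation gives $\eta(t)=\rho_t$ and produces $\sqrt{x}=x^{2^{m-1}}$, a translation monomial. So $f_\kappa$ is a perturbation of $\sqrt x$ by a function of $N(x)$, and of all the translation symmetries of $\sqrt{x}$ it keeps the one that fixes $N$.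

\subsection{Proof of Theorem~\ref{thm:counter}}

Let $m\ge4$ and $f=f_\kappa$. After Proposition~\ref{prop:opoly}, two claims remain.

\emph{$f$ is not a translation monomial.} Suppose $f(x)=(ax)^{2^h}$ with $1\le h<m$ and $\gcd(h,m)=1$. From $f(1)=f(0)+1=1$ we get $a=1$. Squaring removes the square root:
\[
x^{2^{h+1}}=x+N(x)^{-2}+N(x)^{-4}+c\quad\text{for all }x\in\mathbb{F}_q,\qquad c=\kappa^{-2}+\kappa^{-4}.
\]
If $h=m-1$, the left side is $x^q=x$, so $z=N(x)^{-2}$ always satisfies $z^2+z=c$, and $N$ takes at most two values. But $N$ takes $q/2\ge8$ values by (T1). If $h\le m-2$, then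
\[
N^4\bigl(x^{2^{h+1}}+x+c\bigr)+N^2+1
\]
is a polynomial of degree $8+2^{h+1}$ that vanishes on $\mathbb{F}_q$, so $8+2^{h+1}\ge q$. For $m\ge5$ we have $8+2^{h+1}\le 8+q/2<q$. For $m=4$ the conditions $h\le2$ and $\gcd(h,4)=1$ force $h=1$, and the degree is $12<16$. All cases are contradictory.

\emph{The bound.} By Lemma~\ref{lem:stab}(b) with $a=a'=1$,
\begin{equation}\label{eq:Tb}
\{0,1+b\}\subseteq T_b\qquad\text{for all } b\in\mathbb{F}_q^* ,
\end{equation}
so $|T_b|\ge2$ for the $q-2$ slopes $b\neq0,1$. For $b=1$ this inclusion says nothing, but the shape of \eqref{eq:fk} does. The value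
\[
f(x)+x=(\sqrt x+x)+(N^{-1}+N^{-2})+(\kappa^{-1}+\kappa^{-2})
\]
is a sum of three terms of the form $z+z^2$, so $V_1\subseteq H$. Both sets have $q/2$ elements, hence
\begin{equation}\label{eq:T1}
V_1=H \quad\text{and}\quad T_1=H .
\end{equation}
Lemma~\ref{lem:stab}(a) now gives $|\mathcal{B}_f|\le(q-2)q/2+2$, and this is less than $q(q-1)$ because $q^2>4$. \qed

\begin{remark}
The hypothesis $m\ge4$ is needed, since $f_\kappa=x^2$ for $q=4$ and $q=8$. Both $N(x)$ and $\kappa$ have trace $1$, so it suffices to know $z^{-1}+z^{-2}$ for $\operatorname{Tr}(z)=1$. For $q=4$ it is $z^2+z=1$, so $f_\kappa=\sqrt x=x^2$. For $q=8$ it is $1+z^2$: this is clear for $z=1$, and otherwise $z^3+z^2+1=0$, so $z^{-1}=z^2+z$ and $z^{-1}+z^{-2}=z+z^4=1+z^2$. Then $f_\kappa=x^4+N^2+\kappa^2=x^2$.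
\end{remark}

\section{The inverse function and the fields of order 4 and 8}\label{sec:small}

For $q=8$ every o-polynomial that is not a translation monomial will reduce to $x^6=x^{q-2}$, so we treat that function first. A counting observation is used twice.

\begin{lemma}\label{lem:affine}
Let $W\subseteq\mathbb{F}_q$ with $|W|=q/2$, and let $\lambda,d\in\mathbb{F}_q$ with $\lambda\neq0,1$. Then $\lambda W+d\neq W$.
\end{lemma}

\begin{proof}
The map $y\mapsto\lambda y+d$ fixes $y_0=d/(1+\lambda)$ and multiplies $y+y_0$ by $\lambda$. So all its other cycles have length $r$, the multiplicative order of $\lambda$, where $r>1$ and $r\mid q-1$. If $W$ is a union of cycles, then $q/2\equiv0$ or $1\pmod r$, so $q\equiv 0$ or $2\pmod r$. With $q\equiv1\pmod r$ this gives $r\mid1$, a contradiction.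
\end{proof}

\begin{proposition}\label{prop:inv}
For $q\ge8$, $f(x)=x^{q-2}$ is an o-polynomial with $|\mathcal{B}_f|=q(q-1)$.
\end{proposition}

\begin{proof}
As a function, $f(x)=x^{-1}$ with the convention $0^{-1}=0$. It is a permutation, and so is $f_0(x)=x^{-2}$. For $s\neq0$ we have $f_s(0)=0$, $f_s(s)=s^{-2}$ and $f_s(x)=1/(s(x+s))$ for $x\neq0,s$. The last values are distinct, nonzero, and differ from $s^{-2}$ because $x\neq0$. So $f$ is an o-polynomial.

We have $0\in V_b$. For $y\neq0$, the equation $x^{-1}+bx=y$ is solvable if and only if $bx^2+yx+1=0$ is, and by (T2) this means $\operatorname{Tr}(b/y^2)=\operatorname{Tr}(\sqrt b/y)=0$. Hence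
\[
V_b=\sqrt b\,V,\qquad V=\{y\in\mathbb{F}_q:\operatorname{Tr}(y^{-1})=0\},\qquad |V|=q/2 .
\]
Suppose $V_b+c=V_{b'}+c'$ with $(b,c)\neq(b',c')$. Then $V=\lambda V+d$ with $\lambda=\sqrt{b/b'}$ and $d=(c+c')/\sqrt{b'}$. Lemma~\ref{lem:affine} forces $\lambda=1$, so $b=b'$, $d\ne0$ and $V+d=V$.

Translation by $d$ preserves $V$ and its complement, so $\operatorname{Tr}\bigl(y^{-1}+(y+d)^{-1}\bigr)=0$ for all $y$. Put $\theta=1/d$ and $y=dz$ with $z\neq0,1$. Then $y^{-1}+(y+d)^{-1}=\theta/(z^2+z)$. By (T1), $z^2+z$ runs over $H\setminus\{0\}$, so the map $w\mapsto w^*=\theta/w$ sends $H\setminus\{0\}$ into itself.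

Thus $H$ is closed under addition and under a twisted inversion. Alternating the two operations produces multiplications that preserve $H$, which Lemma~\ref{lem:affine} forbids. Let $a,w\in H\setminus\{0\}$. We claim that $a^2w/\theta\in H$. If $aw=\theta$, then $a^2w/\theta=a$. Otherwise the following elements are nonzero and lie in $H$, each by the previous ones:
\[
w^*+a=\frac{\theta+aw}{w},\qquad (w^*+a)^*=\frac{\theta w}{\theta+aw},\qquad a^*+(w^*+a)^*=\frac{\theta^2}{a(\theta+aw)} .
\]
Applying $*$ to the last one gives $a(\theta+aw)/\theta=a+a^2w/\theta\in H$, and the claim follows.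

So for each $a\in H\setminus\{0\}$, multiplication by $a^2/\theta$ maps $H$ into $H$, hence onto $H$. Lemma~\ref{lem:affine} gives $a^2=\theta$ for all such $a$. Squaring is injective and $|H\setminus\{0\}|=q/2-1\ge3$, a contradiction. This is the only use of $q\ge8$. For $q=4$ we have $H=\{0,1\}$ and $x^{q-2}=x^2$.
\end{proof}

To list the o-polynomials of small fields we first remove half of the coefficients.

\begin{lemma}\label{lem:even}
An o-polynomial has only terms of even degree.
\end{lemma}

\begin{proof}
Fix $s$. The quotient $(f(x+s)+f(s))/x$ is a polynomial in $x$ of degree at most $q-2$. It agrees with $f_s$ on $\mathbb{F}_q^*$, and its value at $0$ is $f'(s)$. By (T3) its values sum to $0$ over $\mathbb{F}_q$, so $f'(s)=\sum_{x\neq0}f_s(x)$. Since $f_s$ permutes $\mathbb{F}_q^*$, this is the sum of all nonzero elements, which is $0$ by (T3) because $q>2$. So $f'$ vanishes on $\mathbb{F}_q$ and has degree less than $q$, and therefore $f'=0$. In characteristic $2$ this means that all coefficients of odd degree vanish.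
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:small}]
The last statement is Proposition~\ref{prop:inv}. Let $f$ be an o-polynomial.

For $q=4$, Lemma~\ref{lem:even} and $f(0)=0$ give $f=Ax^2=(\sqrt A\,x)^2$ with $A\neq0$, a translation monomial. The conjecture is vacuous.

For $q=8$ we get $f=Ax^2+Bx^4+Cx^6$, and $f_0(x)=Ax+Bx^3+Cx^5$ is a permutation that vanishes only at $0$. Suppose $C=0$. If $A,B\neq0$, then $f_0$ vanishes at $\sqrt{A/B}\neq0$. So $f=Ax^2$ or $f=Bx^4$, and these are translation monomials with $h=1$ and $h=2$.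

Suppose $C\ne0$. The polynomial $C^{-1}f$ is an o-polynomial with $V_{b/C}(C^{-1}f)=C^{-1}V_b(f)$, so it has the same number of blocks, and we may take $C=1$. Since $f_0$ is a permutation, $\sum_xf_0(x)^3=\sum_yy^3=0$ by (T3). In
\[
f_0^3=f_0\cdot f_0^2=(Ax+Bx^3+x^5)(A^2x^2+B^2x^6+x^{10})
\]
the nine products have exponents $3,7,11$; $5,9,13$; $7,11,15$. Only the two exponents equal to $7$ are divisible by $7$, and (T3) gives $AB^2+A^2=0$. If $A=0$, then $f_0=x^3(x^2+B)$ vanishes at $\sqrt B$, so $B=0$. Thus $A=B^2$ in all cases. With $s=\sqrt B$,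
\[
f(x)=x^6+s^2x^4+s^4x^2=(x^2+s^2)(x^4+s^4)+s^6=(x+s)^6+s^6 .
\]
For $y=x+s$ we get $f(x)+bx=y^6+by+(s^6+bs)$, so $V_b(f)$ is a translate of $V_b(x^6)$ for each $b$, and $\mathcal{B}_f=\mathcal{B}_{x^6}$. By Proposition~\ref{prop:inv}, $|\mathcal{B}_f|=56=q(q-1)$.
\end{proof}

\section{The exact number of blocks for large fields}\label{sec:exact}

Let $f=f_\kappa$ and $m\ge15$. Theorem~\ref{thm:exact} follows once we show that \eqref{eq:Tb} is an equality:
\begin{equation}\label{eq:goal}
T_b=\{0,1+b\}\qquad\text{for all } b\neq0,1 .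
\end{equation}
Indeed, these groups are then distinct from one another and from $T_1=H$ in \eqref{eq:T1}, and Lemma~\ref{lem:stab}(a) gives $|\mathcal{B}_f|=(q-2)q/2+2$.

\subsection{A curve with $2q$ points}

Fix $b\neq0,1$ and suppose that $d\in T_b$ with $d\notin\{0,1+b\}$. To obtain a rational function, substitute $x=X^2$, which permutes $\mathbb{F}_q$. Let
\[
n(X)=X^2+X+\sqrt\kappa,\qquad \varphi(X)=X+bX^2+n(X)^{-2}+n(X)^{-4}.
\]
Then $N(X^2)=n(X)^2$, and $f(X^2)+bX^2=\varphi(X)+\kappa^{-1}+\kappa^{-2}$. Since $\operatorname{Tr}(\sqrt\kappa)=1$, the roots $r$ and $r+1$ of $n$ lie in $\mathbb{F}_{q^2}\setminus\mathbb{F}_q$, and $r^q=r+1$. For each $X\in\mathbb{F}_q$ the element $\varphi(X)+d$ is a value of $\varphi$, because $d\in T_b$, and it is taken exactly twice by Lemma~\ref{lem:two}. Hence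
\begin{equation}\label{eq:count}
\#\{(X,Y)\in\mathbb{F}_q^2:\varphi(X)+\varphi(Y)=d\}=2q .
\end{equation}

An absolutely irreducible curve of bounded degree over $\mathbb{F}_q$ has about $q$ points, so \eqref{eq:count} calls for two components defined over $\mathbb{F}_q$. For the two excluded values of $d$ one sees where a second component comes from: the line $Y=X$ lies on the curve for $d=0$, and the line $Y=X+1$ does for $d=1+b$. We must show that for other $d$ there is at most one such component. We do not prove irreducibility. Instead we show that every component defined over $\mathbb{F}_q$ is heavily ramified at its poles and so uses up most of the available degree.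

Let $k$ be the algebraic closure of $\mathbb{F}_q$. Write $\varphi=R/n^4$ with $R(X)=(X+bX^2)n^4+n^2+1$, which has degree $10$ and leading coefficient $b$, and clear denominators:
\[
G(X,Y)=R(X)\,n(Y)^4+R(Y)\,n(X)^4+d\,n(X)^4n(Y)^4\in\mathbb{F}_q[X,Y].
\]
The polynomial $G$ is symmetric and has degree $10$ in each variable. Since $n$ has no zero in $\mathbb{F}_q$, the points counted in \eqref{eq:count} are the zeros of $G$ in $\mathbb{F}_q^2$. Call $Q\in\mathbb{F}_q[X,Y]$ a \emph{rational component} if $Q$ divides $G$ and is irreducible in $k[X,Y]$.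

\begin{lemma}\label{lem:curve}
(a) No irreducible factor of $G$ in $k[X,Y]$ lies in $k[X]$ or in $k[Y]$.
(b) Every zero of $G$ in $\mathbb{F}_q^2$ is a nonsingular point of a rational component.
\end{lemma}

\begin{proof}
(a) A factor in $k[X]$ with root $x_0$ would make $G(x_0,Y)$ the zero polynomial. If $n(x_0)=0$, then $R(x_0)=1$ and $G(x_0,Y)=n(Y)^4\neq0$. Otherwise $G(x_0,Y)$ has leading term $b\,n(x_0)^4Y^{10}$. Symmetry handles $k[Y]$.

(b) Squares have zero derivative, so $\varphi'=1$, and $G=n(X)^4n(Y)^4(\varphi(X)+\varphi(Y)+d)$ gives $\partial G/\partial X=n(X)^4n(Y)^4$. This is nonzero at any point $M\in\mathbb{F}_q^2$. Let $G(M)=0$ and write $G=QQ'$, where $Q$ is irreducible over $k$ and $Q(M)=0$. Then $0\neq G_X(M)=Q_X(M)Q'(M)$. So $M$ is nonsingular on $Q$, and $Q$ is, up to a scalar, the only irreducible factor that vanishes at $M$. Raising all coefficients to the $q$-th power fixes $G$ and $M$, so it sends $Q$ to a scalar multiple of $Q$. If $Q$ is scaled to have one coefficient equal to $1$, the scalar is $1$ and $Q\in\mathbb{F}_q[X,Y]$.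
\end{proof}

\subsection{Poles on a rational component}

We recall the language of places. Let $Q$ be a rational component and $E=k(X,Y)$ the field of fractions of $k[X,Y]/(Q)$. By Lemma~\ref{lem:curve}(a), $X$ and $Y$ are transcendental over $k$ in $E$, and by Gauss's lemma $[E:k(X)]=\deg_YQ$ and $[E:k(Y)]=\deg_XQ$. A \emph{place} of $E$ is a discrete valuation $v$ of $E$ onto $\mathbb{Z}\cup\{\infty\}$ that is trivial on $k$. An element $z$ is \emph{regular} at $v$ if $v(z)\ge0$, and it then has a value in $k$, the unique $z_0$ with $v(z+z_0)>0$. Otherwise $z$ has a \emph{pole}, and we write $z=\infty$ at $v$. If $v(z)\neq v(z')$, then $v(z+z')=\min(v(z),v(z'))$. The basic degree formula is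
\begin{equation}\label{eq:deg}
\sum_{v(z)<0}(-v(z))=[E:k(z)]\qquad\text{for } z\in E\setminus k .
\end{equation}
In particular, an element without poles is a constant.

In $E$ we have $\varphi(X)+\varphi(Y)=d$, so $\varphi(X)$ and $\varphi(Y)$ have the same poles. Now $\varphi(X)$ has a pole exactly where $X\in\{\infty,r,r+1\}$: if $X=\infty$, then $v(\varphi(X))=2v(X)$, and if $n(X)$ has value $0$, then $v(\varphi(X))=-4v(n(X))$. So at a pole of $X$ or $Y$ one of three things happens: $X=Y=\infty$; or $X=\infty$ and $Y\in\{r,r+1\}$ (\emph{type I}); or $X\in\{r,r+1\}$ and $Y=\infty$ (\emph{type II}).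

\begin{lemma}\label{lem:places}
Let $Q$ be a rational component with function field $E$.
\begin{itemize}
\item[(a)] If $E$ has a place of type I, then it has at least two, and likewise for type II.
\item[(b)] At a place of type I with $Y=y_0$, we have $-v(X)\ge4$ and $v(Y+y_0)\ge2$. At a place of type II with $X=x_0$, we have $-v(Y)\ge4$ and $v(X+x_0)\ge2$.
\item[(c)] $E$ has a place of type I or of type II.
\end{itemize}
\end{lemma}

\begin{proof}
The equation is symmetric in $X$ and $Y$, so in (a) and (b) we treat type I.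

(a) Since $Q$ has coefficients in $\mathbb{F}_q$, there is an automorphism $\sigma$ of $E$ that fixes $X$ and $Y$ and acts on $k$ by $c\mapsto c^q$. If $v$ is a place, so is $v'=v\circ\sigma^{-1}$, and $v'(X)=v(X)$, $v'(Y+y_0^q)=v(Y+y_0)$. The $q$-th power interchanges $r$ and $r+1$, so a place with $(X,Y)=(\infty,r)$ goes to a place with $(X,Y)=(\infty,r+1)$, and conversely.

(b) Let $\nu=1/n(Y)$ and $e=v(Y+y_0)\ge1$. As $n(Y)=(Y+y_0)(Y+y_0+1)$, we have $v(\nu)=-e$. The terms $n(X)^{-2}$, $n(X)^{-4}$, $Y$, $bY^2$, $d$ are regular at $v$, so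
\begin{equation}\label{eq:local}
bX^2+X=\nu^4+\nu^2+(\text{regular}).
\end{equation}
Comparing valuations gives $2v(X)=-4e$, that is, $-v(X)=2e$. It remains to show that $e$ is even, which the leading terms do not reveal. Multiplied by $b$, the left side of \eqref{eq:local} is $Z^2+Z$ with $Z=bX$, and changing $Z$ by $w$ changes the right side by $w^2+w$. We use this to trade the even powers of $\nu$ for lower ones. Let $\beta=\sqrt{b+\sqrt b}$, which is nonzero because $b\neq0,1$, and put $Z=bX+\sqrt b\,\nu^2+\beta\nu$. Then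
\[
Z^2+Z=b(bX^2+X)+b\nu^4+\bigl(\beta^2+\sqrt b\bigr)\nu^2+\beta\nu=\beta\nu+(\text{regular}),
\]
by \eqref{eq:local} and $\beta^2+\sqrt b=b$. The right side has valuation $-e<0$, so $Z$ has a pole and $2v(Z)=-e$. Hence $e$ is even, $e\ge2$ and $-v(X)\ge4$.

(c) Suppose there is no place of either type, and let $W=X+Y$. Every pole of $W$ is a pole of $X$ or $Y$, so it is a place with $X=Y=\infty$. There
\[
bW^2+W=d+n(X)^{-2}+n(X)^{-4}+n(Y)^{-2}+n(Y)^{-4}
\]
is regular, which is impossible if $v(W)<0$. So $W$ has no poles and $W=c\in k$. Since $X$ is transcendental, $\varphi(X)+\varphi(X+c)=d$ holds in the rational function field $k(X)$. The finite poles of $\varphi(X)$ are $r,r+1$ and those of $\varphi(X+c)$ are $r+c,r+1+c$. These sets must agree, so $c\in\{0,1\}$. For $c=0$ we get $d=0$, and for $c=1$ we get $d=\varphi(X)+\varphi(X+1)=1+b$. Both values are excluded.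
\end{proof}

\begin{proposition}\label{prop:one}
Up to a scalar, $G$ has at most one rational component.
\end{proposition}

\begin{proof}
Let $Q_1,Q_2$ be non-proportional rational components with function fields $E_1,E_2$. Then $Q_1Q_2$ divides $G$, so
\[
[E_1:k(X)]+[E_2:k(X)]\le10,\qquad [E_1:k(Y)]+[E_2:k(Y)]\le10 .
\]
If $E_i$ has a place of type I, then Lemma~\ref{lem:places}(a),(b) and \eqref{eq:deg} give $[E_i:k(X)]\ge4+4=8$. As $16>10$, at most one of the two fields has places of type I. The same argument with $Y$ shows that at most one has places of type II. By Lemma~\ref{lem:places}(c) each field has one of the types. So, after renumbering, $E_1$ has type II but not type I, and $E_2$ has type I but not type II.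

At a type II place of $E_1$ the element $1/(X+x_0)$ has a pole of order at least $2$, and it generates $k(X)$ over $k$, so $[E_1:k(X)]\ge2$ by \eqref{eq:deg}. Hence $[E_2:k(X)]=8$, and two places of type I already exhaust the sum \eqref{eq:deg} for $z=X$ in $E_2$. So $E_2$ has no place with $X=Y=\infty$. It has no place of type II either, so $Y$ has no pole in $E_2$. This is impossible, since $Y$ is not constant.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:exact}}

By Lemma~\ref{lem:curve}(b) and Proposition~\ref{prop:one}, the $2q$ points in \eqref{eq:count} are nonsingular points of a single rational component $Q$. Let $F=\mathbb{F}_q(X,Y)$ be the field of fractions of $\mathbb{F}_q[X,Y]/(Q)$. Since $Q$ is irreducible over $k$, the field $\mathbb{F}_q$ is algebraically closed in $F$. The local ring of the curve $Q=0$ at a nonsingular point of $\mathbb{F}_q^2$ is a discrete valuation ring of $F$ with residue field $\mathbb{F}_q$, that is, a place of degree one, and the point is recovered from the place as the pair of values of $X$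 and $Y$. So $F$ has at least $2q$ places of degree one.

Riemann's inequality \cite[Cor.~3.11.4]{Sti} bounds the genus $\gamma$ of a function field generated by two elements over its full constant field:
\[
\gamma\le\bigl([F:\mathbb{F}_q(X)]-1\bigr)\bigl([F:\mathbb{F}_q(Y)]-1\bigr)=(\deg_YQ-1)(\deg_XQ-1)\le 81 .
\]
The Hasse--Weil bound states that a function field of genus $\gamma$ with full constant field $\mathbb{F}_q$ has at most $q+1+2\gamma\sqrt q$ places of degree one. Therefore
\[
2q\le q+1+162\sqrt q,\qquad\text{that is,}\qquad \sqrt q\,(\sqrt q-162)\le1 .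
\]
For $m\ge15$ we have $q\ge32768>181^2$, so the left side exceeds $181\cdot19$, a contradiction. This proves \eqref{eq:goal}, and with it the theorem. \qed

The hypothesis $m\ge15$ enters only in this last inequality. For $m=14$ we have $\sqrt q=128<162$, and the estimate gives no contradiction.

\begin{thebibliography}{9}

\bibitem{DT}
Cunsheng Ding and Chunming Tang, \emph{Combinatorial $t$-designs from special polynomials}, arXiv:1903.07375 (2019).

\bibitem{Sti}
Stichtenoth, \emph{Algebraic Function Fields and Codes}, 2nd ed.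

\end{thebibliography}
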